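\title{A subdomain that contains the core need not have the same core}

\begin{abstract}
The core of a domain $\Omega\subset\mathbb{C}^n$ is the set of points at which no smooth, bounded above plurisubharmonic function on $\Omega$ is strictly plurisubharmonic. We ask whether a subdomain that contains the core of $\Omega$ must have the same core. The answer is yes for $n=1$ and no for every $n\ge 2$, even for a pseudoconvex domain and a bounded pseudoconvex subdomain. In $\mathbb{C}^2$ the core of our example is a bounded disk on which disks of larger and larger radius accumulate. We also give a separation condition under which the two cores agree.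
\end{abstract}

\section{The core and its subdomains}\label{sec:intro}

Throughout, a domain is a nonempty connected open set, smooth means $C^\infty$, and $\mathbb{D}$ is the open unit disk in $\mathbb{C}$. The \emph{Levi form} of a smooth real function $\varphi$ on an open subset of $\mathbb{C}^n$ is
\[
L_\varphi(p;\xi)=\sum_{j,k=1}^n\frac{\partial^2\varphi}{\partial z_j\partial\bar z_k}(p)\,\xi_j\bar\xi_k
=\frac{\partial^2}{\partial t\,\partial\bar t}\Big|_{t=0}\varphi(p+t\xi),\qquad \xi\in\mathbb{C}^n .
\]
It is one quarter of the Laplacian of $\varphi$ along the complex line through $p$ in the direction $\xi$. The function $\varphi$ is \emph{plurisubharmonic} (psh) if $L_\varphi(p;\xi)\ge0$ for all $p$ and $\xi$, and it is \emph{strictly psh at $p$} if $L_\varphi(p;\xi)>0$ for all $\xi\ne0$. We call $\varphi\colon\Omega\to\mathbb{R}$ \emph{admissible on $\Omega$} if it is smooth, psh and bounded from above.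

The \emph{core} $\mathfrak{c}(\Omega)$ of a domain $\Omega\subset\mathbb{C}^n$ is the set of points $p\in\Omega$ such that no admissible function on $\Omega$ is strictly psh at $p$. Near any point there are many strictly psh functions, so the core records a global constraint: it is the set where the upper bound forces the Levi form to degenerate. One function suffices to show that a point is outside the core. To show that a point is inside, we use part (b) of the following lemma.

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] If $\omega\subset\Omega$ are domains, then $\mathfrak{c}(\omega)\subset\mathfrak{c}(\Omega)\cap\omega$.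
\item[(b)] If every admissible function on $\Omega$ is constant on a disk $\{p+t\xi:|t|<r\}\subset\Omega$ with $\xi\neq0$, then this disk lies in $\mathfrak{c}(\Omega)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) An admissible function on $\Omega$ that is strictly psh at $p\in\omega$ restricts to such a function on $\omega$. (b) For every admissible $\varphi$ and every point $q$ of the disk, $L_\varphi(q;\xi)=0$.
\end{proof}

\begin{example}\label{ex:first}
(i) If $\Omega$ is bounded, then $|z_1|^2+\dots+|z_n|^2$ is admissible and strictly psh everywhere, so $\mathfrak{c}(\Omega)=\varnothing$.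

(ii) A subharmonic function on $\mathbb{C}$ that is bounded above is constant (Corollary~\ref{cor:liouville}). Hence every complex line contained in $\Omega$ lies in $\mathfrak{c}(\Omega)$; in particular $\mathfrak{c}(\mathbb{C}^n)=\mathbb{C}^n$.

(iii) Let $\Omega_0=\{(z,w)\in\mathbb{C}\times\mathbb{D}:|zw|<1\}$. It contains the line $\mathbb{C}\times\{0\}$. The function $|w|^2+|zw|^2$ is admissible, and its Levi form $|\xi_2|^2+|w\xi_1+z\xi_2|^2$ is positive definite where $w\ne0$. So $\mathfrak{c}(\Omega_0)=\mathbb{C}\times\{0\}$.
\end{example}

By Lemma~\ref{lem:basic}(a), the core can only shrink when the domain shrinks, and it certainly shrinks if points of the core are removed. The following question, which comes from Harz, Shcherbina and Tomassini \cite{HST}, asks whether that is the only way.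

\medskip
\noindent\textbf{Question.} \emph{Let $\omega\subset\Omega$ be domains in $\mathbb{C}^n$ with $\mathfrak{c}(\Omega)\subset\omega$. Does it follow that $\mathfrak{c}(\omega)=\mathfrak{c}(\Omega)$?}
\medskip

The examples suggest yes. In each of them the core is a union of complex lines, and then the conclusion holds: a domain $\omega\supset\mathfrak{c}(\Omega)$ contains these lines, so they lie in $\mathfrak{c}(\omega)$. One is led to think that the reason for a point to be in the core is carried by the core itself, and hence is seen by any neighborhood of it. In dimension at least two this is false.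

\begin{theorem}\label{thm:counter}
For every $n\ge2$ there are a pseudoconvex domain $\Omega\subset\mathbb{C}^n$ and a bounded pseudoconvex domain $\omega\subset\Omega$ with $\varnothing\ne\mathfrak{c}(\Omega)\subset\omega$ and $\mathfrak{c}(\omega)=\varnothing$.
\end{theorem}

\begin{theorem}\label{thm:plane}
If $\Omega\subset\mathbb{C}$ is a domain, then $\mathfrak{c}(\Omega)\in\{\varnothing,\Omega\}$. Consequently, for domains in $\mathbb{C}$, $\mathfrak{c}(\Omega)\subset\omega\subset\Omega$ implies $\mathfrak{c}(\omega)=\mathfrak{c}(\Omega)$.
\end{theorem}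

\begin{theorem}\label{thm:criterion}
Let $\omega\subset\Omega$ be domains in $\mathbb{C}^n$, $n\ge1$, and let $p\in\omega$. Suppose that $\omega=\Omega$, or that there is an admissible function $\Psi$ on $\Omega$ with $\Psi(p)<\inf_{\Omega\setminus\omega}\Psi$. Then $p\in\mathfrak{c}(\omega)$ if and only if $p\in\mathfrak{c}(\Omega)$. In particular, if $\mathfrak{c}(\Omega)\subset\omega$ and every $p\in\mathfrak{c}(\Omega)$ admits such a $\Psi$ (depending on $p$), then $\mathfrak{c}(\omega)=\mathfrak{c}(\Omega)$.
\end{theorem}

After collecting the tools in Section~\ref{sec:tools}, we show the idea behind Theorem~\ref{thm:counter} on a simpler domain in Section~\ref{sec:model} and prove the theorem in Section~\ref{sec:example}. Theorems~\ref{thm:plane} and~\ref{thm:criterion} are proved in Sections~\ref{sec:plane} and~\ref{sec:criterion}, independently of the construction.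

\section{Subharmonic functions and pseudoconvexity}\label{sec:tools}

\subsection*{Subharmonic functions}
A function $u\colon U\to[-\infty,\infty)$ on an open set $U\subset\mathbb{C}$ is \emph{subharmonic} if it is upper semicontinuous and $u(a)$ is at most the mean of $u$ over every sufficiently small circle centered at $a$; for smooth $u$ this means $\partial_z\partial_{\bar z}u=\frac14\Delta u\ge0$. An upper semicontinuous function on an open subset of $\mathbb{C}^n$ is called psh if its restriction to each complex line is subharmonic; for smooth functions this agrees with the definition above. Decreasing limits of subharmonic (or psh) functions are subharmonic (or psh). We use the maximum principle in two forms: a subharmonic function on a domain that attains its supremum is constant; and if $u$ is subharmonic on a bounded domain $U$ and $\limsup_{z\to\zeta}u(z)\le0$ for all $\zeta\in\partial U$, then $u\le0$ on $U$.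

The key estimate is Hadamard's three circles theorem, in the form we need. For $u$ subharmonic near the circle $|z|=r$, put $M_u(r)=\max_{|z|=r}u$.

\begin{lemma}\label{lem:circles}
Let $u$ be a finite subharmonic function on $\{|z|<R\}$.
\begin{enumerate}
\item[(a)] If $R<\infty$, $u\le C$ and $0<r_1<r_2<R$, then
\[
M_u(r_2)\le M_u(r_1)+\frac{\log(r_2/r_1)}{\log(R/r_1)}\,\bigl(C-M_u(r_1)\bigr).
\]
\item[(b)] If $M_u(r_2)\le M_u(r_1)$ whenever $0<r_1<r_2<R$, then $u$ is constant.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The function $H(z)=M_u(r_1)+(C-M_u(r_1))\log(|z|/r_1)/\log(R/r_1)$ is harmonic on the annulus $r_1<|z|<R$. It tends to $M_u(r_1)$ at the inner circle and to $C$ at the outer one, so $u-H$ has $\limsup\le0$ at every boundary point. Hence $u\le H$ on the annulus; take $|z|=r_2$.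

(b) By the maximum principle $u\le M_u(r_2)\le M_u(r_1)$ on $\{|z|<r_2\}$, so $u$ attains its supremum over this open disk at a point of the circle $|z|=r_1$. Thus $u$ is constant on $\{|z|<r_2\}$ for every $r_2<R$.
\end{proof}

\begin{corollary}[Liouville's theorem]\label{cor:liouville}
A subharmonic function on $\mathbb{C}$ that is bounded above is constant.
\end{corollary}

\begin{proof}
If $u$ is finite, let $R\to\infty$ in (a) and apply (b). In general, this shows that $\max(u,c)$ is constant for every $c\in\mathbb{R}$, and then so is $u$.
\end{proof}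

\subsection*{Composition}
If $v$ is smooth and $\chi$ is a smooth function on an interval containing the range of $v$, then
\begin{equation}\label{eq:chain}
L_{\chi\circ v}(p;\xi)=\chi'(v)\,L_v(p;\xi)+\chi''(v)\,|\partial v(\xi)|^2,\qquad \partial v(\xi)=\sum_j\frac{\partial v}{\partial z_j}(p)\,\xi_j .
\end{equation}
So $\chi\circ v$ is psh when $v$ is psh and $\chi$ is nondecreasing and convex.

\subsection*{Pseudoconvexity}
An open set $D\subset\mathbb{C}^n$ is \emph{pseudoconvex} if it carries a continuous psh function $\psi$ whose sublevel sets $\{\psi\le c\}$ are compact. For $D\neq\mathbb{C}^n$, a textbook equivalent is that $-\log\operatorname{dist}(\cdot,\mathbb{C}^n\setminus D)$ is psh on $D$. Intersections and products of two pseudoconvex sets are pseudoconvex: the maximum of the two functions $\psi$ has compact sublevel sets. An increasing union $D=\bigcup_N D_N\neq\mathbb{C}^n$ of pseudoconvex sets is pseudoconvex: every closed ball in $D$ lies in some $D_N$, so $-\log\operatorname{dist}(\cdot,\mathbb{C}^n\setminus D_N)$ decreases to $-\log\operatorname{dist}(\cdot,\mathbb{C}^n\setminus D)$.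

\section{A model: lines that accumulate on a disk}\label{sec:model}

By Example~\ref{ex:first}(i), it is enough to find a domain whose core is nonempty and fits into a bounded subdomain. Such a core contains no line, so Liouville's theorem cannot be applied on the core. It can be applied near the core, and continuity carries the conclusion to the limit.

Consider domains of the form $\{(z,w)\in\mathbb{C}\times\mathbb{D}:|z|<e^{-\sigma(w)}\}$ with $\sigma$ subharmonic on $\mathbb{D}$; the domain $\Omega_0$ of Example~\ref{ex:first}(iii) is the case $\sigma=\log|w|$. The fiber over $w$ is a disk, or the whole line if $\sigma(w)=-\infty$. Let $\varepsilon_k=2^{-k}$ and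
\[
\sigma(w)=\sum_{k\ge1}2^{-k}\log\frac{|w-\varepsilon_k|}{2}.
\]
The terms are subharmonic and negative on $\mathbb{D}$, so the partial sums decrease and $\sigma$ is subharmonic. We have $\sigma(\varepsilon_k)=-\infty$, while
\[
\sigma(0)=-\sum_{k\ge1}2^{-k}(k+1)\log2=-3\log2 .
\]
The corresponding set $\Omega_\sigma$ is open because $\sigma$ is upper semicontinuous, and connected because each fiber is centered on $\{0\}\times\mathbb{D}$. It contains the lines $\mathbb{C}\times\{\varepsilon_k\}$, but its fiber over $0$ is only the disk $|z|<8$. An admissible $\varphi$ is constant on each line, so for $|z|<8$,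
\[
\varphi(z,0)=\lim_{k\to\infty}\varphi(z,\varepsilon_k)=\lim_{k\to\infty}\varphi(0,\varepsilon_k)=\varphi(0,0).
\]
Thus the bounded disk $\{|z|<8\}\times\{0\}$ lies in the core, for a reason that is located far away from it.

This is not yet a counterexample. The lines belong to the core too, so a subdomain $\omega\supset\mathfrak{c}(\Omega_\sigma)$ contains them, and the same argument puts the lines and the disk into $\mathfrak{c}(\omega)$. We must remove the lines from the core and keep the disk. The remedy is to replace the $k$th line by a disk of finite radius at least $e^k$, and Liouville's theorem by Lemma~\ref{lem:circles}(a). For instance, if $0\le u\le1$ is subharmonic on $\{|z|<e^k\}$ with $k\ge1$, the lemma gives $M_u(1)-M_u(e^{-1})\le 1/(k+1)$. An error that tends to zero is as good as no error in the limit $k\to\infty$.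

\section{A pseudoconvex domain with bounded core}\label{sec:example}

We first treat $n=2$, with coordinates $(z,w)$.

\subsection{The function \texorpdfstring{$s$}{s}}
We smooth out the poles of $\sigma$ by replacing $|w-\varepsilon_k|^2$ by $|w-\varepsilon_k|^2+\delta_k^2$. The value at $\varepsilon_k$ becomes finite, and the $k$th term contributes about $2^{-k}\log\delta_k^2$ to it; we choose $\delta_k$ so that this equals $-k$. For $k\ge1$ let $\varepsilon_k=2^{-k}$ and $\delta_k^2=e^{-k2^k}\le1$, and for $w\in\mathbb{D}$ put
\[
f_k(w)=\log\frac{|w-\varepsilon_k|^2+\delta_k^2}{5},\qquad s_N=\sum_{k=1}^N2^{-k}f_k,\qquad s=\sum_{k\ge1}2^{-k}f_k .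
\]

\begin{lemma}\label{lem:s}
\begin{enumerate}
\item[(a)] The functions $s_N$ are smooth and subharmonic on $\mathbb{C}$, and on $\mathbb{D}$ they are negative and decrease to $s$. Hence $s$ is subharmonic on $\mathbb{D}$ and $s<0$.
\item[(b)] $s(0)$ is finite.
\item[(c)] $s$ is finite and smooth on $\mathbb{D}\setminus\{0\}$.
\item[(d)] $s(\varepsilon_k)<-k$ for all $k\ge1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Each $f_k$ is smooth because $\delta_k>0$, and subharmonic because
\[
\partial_\zeta\partial_{\bar\zeta}\log(|\zeta|^2+\delta^2)=\partial_\zeta\,\frac{\zeta}{|\zeta|^2+\delta^2}=\frac{\delta^2}{(|\zeta|^2+\delta^2)^2}>0 .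
\]
On $\mathbb{D}$ we have $|w-\varepsilon_k|^2+\delta_k^2<4+1$, so $f_k<0$.

(b) Since $f_k(0)\ge\log(\varepsilon_k^2/5)$, we get $s(0)\ge-\sum_k2^{-k}(2k\log2+\log5)=-\log80$.

(c) Fix $r\in(0,1)$. If $r\le|w|<1$ and $\varepsilon_k<r/2$, then $r/2\le|w-\varepsilon_k|\le2$. The function $(\zeta,\delta)\mapsto\log(|\zeta|^2+\delta^2)$ is smooth near the compact set $\{r/2\le|\zeta|\le2,\ 0\le\delta\le1\}$, so each of its partial derivatives in $\zeta$ is bounded there. Thus each derivative of $f_k$ is bounded on $\{r\le|w|<1\}$ uniformly over all $k$ with $\varepsilon_k<r/2$. As $\sum2^{-k}<\infty$, the sum over these $k$ converges uniformly with all derivatives. The finitely many other terms are smooth.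

(d) All terms are negative, so $s(\varepsilon_k)\le2^{-k}f_k(\varepsilon_k)=2^{-k}(-k2^k-\log5)<-k$.
\end{proof}

By (b) and (d), $s$ is discontinuous at $0$. The construction rests on this discontinuity.

\subsection{The domains}
Let $\rho=e^{-s(0)}$ and
\[
\Omega=\{(z,w)\in\mathbb{C}\times\mathbb{D}:|z|<e^{-s(w)}\},\qquad
\omega=\Omega\cap\{|z|<\rho\},\qquad F=\{|z|<\rho\}\times\{0\};
\]
see Figure~\ref{fig:domain}. Then $F=\Omega\cap\{w=0\}\subset\omega$, and $\omega$ is bounded.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.15,yscale=0.75]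
\fill[gray!18] (-2.3,0)--(-2.3,0.9) .. controls (-1.2,1.1) and (-0.4,1.3) .. (0,1.5)--(5,1.5)--(5,0)--cycle;
\draw[->] (-2.6,0)--(5.4,0) node[right] {$w$};
\draw[->] (-2.6,0)--(-2.6,5) node[above] {$|z|$};
\draw[dashed] (-2.6,1.5) node[left] {$\rho$} --(5,1.5);
\draw (-2.3,0.9) .. controls (-1.2,1.1) and (-0.4,1.3) .. (0,1.5);
\draw[rounded corners=1pt] (5,1.95)--(4.3,2)--(4,2.7)--(3.7,1.95)--(2.2,1.85)--(2,3.4)--(1.8,1.8)--(1.12,1.75)--(1,4.1)--(0.88,1.7)--(0.57,1.66)--(0.5,4.8)--(0.43,1.62);
\draw[dotted,thick] (0.38,1.6)--(0.08,1.52);
\draw[thin] (4,0)--(4,2.6) (2,0)--(2,3.3) (1,0)--(1,4) (0.5,0)--(0.5,4.7);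
\draw[ultra thick] (0,0)--(0,1.5);
\node[left] at (0,0.7) {$F$};
\node at (3,0.7) {$\omega$};
\node[below] at (0,0) {$0$};
\node[below] at (1,0) {$\varepsilon_{k+2}$};
\node[below] at (2,0) {$\varepsilon_{k+1}$};
\node[below] at (4,0) {$\varepsilon_k$};
\end{tikzpicture}
\caption{Schematic slice of $\Omega=\{|z|<e^{-s(w)}\}$ over real $w$ near $0$. A vertical segment over $w$ stands for the disk that is the fiber over $w$. The fiber over $\varepsilon_k=2^{-k}$ has radius larger than $e^k$; the fiber $F$ over $0$ has the finite radius $\rho$ and is the core of $\Omega$. The shaded part, where $|z|<\rho$, is the bounded subdomain $\omega$.}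
\label{fig:domain}
\end{figure}

The subharmonicity of $s$ will be used twice, for pseudoconvexity and for building admissible functions, each time through the following computation. Let $g$ be a smooth real function of $w$ and $u=|z|^2e^{2g(w)}$. Then $u_{z\bar z}=e^{2g}$, $u_{z\bar w}=2\bar z g_{\bar w}e^{2g}$ and $u_{w\bar w}=|z|^2(2g_{w\bar w}+4|g_w|^2)e^{2g}$, so
\begin{equation}\label{eq:levi-u}
L_u(\xi)=e^{2g}\Bigl(|\xi_1+2zg_w\,\xi_2|^2+2|z|^2g_{w\bar w}\,|\xi_2|^2\Bigr).
\end{equation}
Thus $u$ is psh when $g$ is subharmonic, and $L_u(\xi_1,0)=e^{2g}|\xi_1|^2$.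

\begin{lemma}\label{lem:domains}
$\Omega$ and $\omega$ are pseudoconvex domains.
\end{lemma}

\begin{proof}
Because $s$ is discontinuous at $0$, we work with the partial sums. Let $u_N=|z|^2e^{2s_N(w)}$ and $\Omega_N=\{(z,w)\in\mathbb{C}\times\mathbb{D}:u_N<1\}$, an open set. The function $\psi_N=(1-u_N)^{-1}+(1-|w|^2)^{-1}$ is psh on $\Omega_N$ by \eqref{eq:levi-u} and \eqref{eq:chain}. For $c\ge1$, the set $\{\psi_N\le c\}$ is closed in $\Omega_N$ and contained in $\{u_N\le1-1/c,\ |w|^2\le1-1/c\}$, which is a compact subset of $\Omega_N$ since $s_N$ is bounded on $\mathbb{D}$. So $\Omega_N$ is pseudoconvex. Since $s_N$ decreases to $s$, the sets $\Omega_N$ increase and their union is $\Omega$. Hence $\Omega$ is open and pseudoconvex, and so is its intersection $\omega$ with the pseudoconvex set $\{|z|<\rho\}\times\mathbb{C}$. In both sets, every point $(z,w)$ is joined to $(0,w)$ by a segment in the fiber, and $\{0\}\times\mathbb{D}\subset\omega$. So both are connected.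
\end{proof}

\subsection{The disk \texorpdfstring{$F$}{F} lies in the core}

\begin{proposition}\label{prop:in}
Every admissible function on $\Omega$ is constant on $F$. Hence $F\subset\mathfrak{c}(\Omega)$.
\end{proposition}

\begin{proof}
Let $\varphi\le C$ be admissible, fix $0<r_1<r_2<\rho$, and consider $k$ with $e^k>r_2$. By Lemma~\ref{lem:s}(d), the function $\varphi_k(z)=\varphi(z,\varepsilon_k)$ is defined, subharmonic and at most $C$ on $\{|z|<e^k\}$. Write $M_k=M_{\varphi_k}$. Lemma~\ref{lem:circles}(a) with $R=e^k$ gives
\begin{equation}\label{eq:Mk}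
M_k(r_2)\le M_k(r_1)+\frac{\log(r_2/r_1)}{k-\log r_1}\,\bigl(C-M_k(r_1)\bigr).
\end{equation}
The compact set $\{|z|\le r_2\}\times\{0\}$ lies in the open set $\Omega$, so $\{|z|\le r_2\}\times\{|w|\le\eta\}\subset\Omega$ for some $\eta>0$. On this compact product $\varphi$ is uniformly continuous. Therefore $\varphi_k\to\varphi_0:=\varphi(\cdot,0)$ uniformly on $\{|z|\le r_2\}$, and $M_k(r_j)\to M_{\varphi_0}(r_j)$ for $j=1,2$. The last term in \eqref{eq:Mk} tends to $0$, which leaves $M_{\varphi_0}(r_2)\le M_{\varphi_0}(r_1)$. By Lemma~\ref{lem:circles}(b), $\varphi_0$ is constant on $\{|z|<\rho\}$, and Lemma~\ref{lem:basic}(b) applies with $\xi=(1,0)$.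
\end{proof}

\begin{remark}\label{rem:continuity}
The upper bound enters through \eqref{eq:Mk}; without it, $|z|^2$ is a counterexample. Smoothness enters only as continuity at points of $F$, and this cannot be dropped. The function $u=|z|^2e^{2s(w)}$ is the decreasing limit of the psh functions $u_N$, so it is psh on $\Omega$, and $0\le u<1$. Yet $u(z,0)=|z|^2/\rho^2$ is not constant. Indeed $u(z,\varepsilon_k)\le|z|^2e^{-2k}\to0$, so $u$ is discontinuous at the points $(z,0)$ of $F$ with $z\ne0$.
\end{remark}

\subsection{No other point lies in the core}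
On $\Omega\cap\{w\ne0\}$ the function $u=|z|^2e^{2s(w)}$ is smooth by Lemma~\ref{lem:s}(c), it is bounded by $1$, and by \eqref{eq:levi-u} the sum $|w|^2+u$ is strictly psh. It fails to be admissible only along $F$, so $u$ has to be switched off near $\{w=0\}$. Multiplication by a cutoff function need not preserve plurisubharmonicity, but \eqref{eq:chain} offers a substitute. Adding $\log|w|$ does not change the Levi form where $w\neq0$ and makes the sum very negative near $\{w=0\}$; composing with a convex nondecreasing function that vanishes on $(-\infty,0]$ then removes it there.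

\begin{proposition}\label{prop:out}
For every $(z_0,w_0)\in\Omega$ with $w_0\ne0$ there is an admissible function $\Phi$ on $\Omega$ that is strictly psh at $(z_0,w_0)$. Hence $\mathfrak{c}(\Omega)\subset F$.
\end{proposition}

\begin{proof}
Let $h(t)=\int_0^te^{-1/\tau}\,d\tau$ for $t>0$ and $h(t)=0$ for $t\le0$. Its derivative is the smooth nondecreasing function equal to $e^{-1/t}$ for $t>0$ and to $0$ for $t\le0$. So $h$ is smooth, nondecreasing and convex, with $h'>0$ on $(0,\infty)$. On $\Omega\cap\{w\ne0\}$ put
\[
v=u+1+\log\frac{|w|}{|w_0|},
\]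
and define $\Phi=|w|^2+h(v)$ where $w\ne0$ and $\Phi=0$ on $F$.

Since $u<1$, we have $v<2+\log(|w|/|w_0|)$. First, $v<0$ when $0<|w|<e^{-2}|w_0|$, so $\Phi=|w|^2$ on $\Omega\cap\{|w|<e^{-2}|w_0|\}$. Hence $\Phi$ is smooth on $\Omega$ and psh near $F$. Second, $v<2-\log|w_0|$, so $\Phi\le1+h(2-\log|w_0|)$.

Where $w\ne0$ we have $L_v=L_u\ge0$, because $\partial_w\partial_{\bar w}\log|w|=0$. By \eqref{eq:chain},
\[
L_\Phi(\xi)\ge|\xi_2|^2+h'(v)\,L_u(\xi)\ge0 ,
\]
so $\Phi$ is admissible. At $(z_0,w_0)$ we have $v=u+1>0$, so $h'(v)>0$. If $L_\Phi(\xi)=0$ at this point, then $\xi_2=0$ and $0=L_u(\xi_1,0)=e^{2s(w_0)}|\xi_1|^2$, so $\xi=0$.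
\end{proof}

\subsection{Proof of Theorem~\ref{thm:counter}}
For $n=2$, Propositions~\ref{prop:in} and~\ref{prop:out} give $\mathfrak{c}(\Omega)=F$, a nonempty subset of $\omega$. The domains are pseudoconvex by Lemma~\ref{lem:domains}, and $\mathfrak{c}(\omega)=\varnothing$ because $\omega$ is bounded.

For $n\ge3$ let $\Omega'=\Omega\times\mathbb{D}^{n-2}$ and $\omega'=\omega\times\mathbb{D}^{n-2}$, with coordinates $(z,w,\zeta)$. These are pseudoconvex domains, and $\mathfrak{c}(\omega')=\varnothing$ because $\omega'$ is bounded. If $\varphi$ is admissible on $\Omega'$ and $\zeta\in\mathbb{D}^{n-2}$, then $\varphi(\cdot,\cdot,\zeta)$ is admissible on $\Omega$, hence constant on $F$. By Lemma~\ref{lem:basic}(b), $F\times\mathbb{D}^{n-2}\subset\mathfrak{c}(\Omega')$. Conversely, let $(z_0,w_0,\zeta_0)\in\Omega'$ with $w_0\ne0$, and take $\Phi$ from Proposition~\ref{prop:out}. Then $\Phi(z,w)+|\zeta|^2$ is admissible on $\Omega'$, and its Levi form $L_\Phi(\xi_1,\xi_2)+|\xi_3|^2+\dots+|\xi_n|^2$ is positive definite at $(z_0,w_0,\zeta_0)$. So $\mathfrak{c}(\Omega')=F\times\mathbb{D}^{n-2}\subset\omega'$.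 \qed

\section{Plane domains}\label{sec:plane}

For $n=1$, strictly psh at $q$ means $\Delta\varphi(q)>0$. A smooth unit mass $\nu$ placed near $q$ has a logarithmic potential $p_\nu$ with positive Laplacian at $q$, but $p_\nu$ grows like $\log|z|$ at infinity. We cancel the growth by subtracting the potential $p_\mu$ of a unit mass carried by the complement of $\Omega$; this does not change the Laplacian in $\Omega$. The price is that $-p_\mu$ must be bounded above. For $\Omega=\{|z|>1\}$ the unit mass at $0$ works, since $-\log|z|<0$ on $\Omega$. For $\Omega=\mathbb{C}\setminus\{0\}$ it is the only choice, and $-\log|z|$ is unbounded near $0$. The dividing line is polarity of the complement, which does not depend on $q$.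

We recall the definitions, following \cite{Ransford}. A finite Borel measure $\mu$ on $\mathbb{C}$ with compact support has the \emph{potential} $p_\mu(z)=\int\log|z-\zeta|\,d\mu(\zeta)$, which is harmonic off the support of $\mu$, and the \emph{energy} $I(\mu)=\int p_\mu\,d\mu$. A set $E\subset\mathbb{C}$ is \emph{polar} if $I(\mu)=-\infty$ for every nonzero finite Borel measure $\mu$ whose support is a compact subset of $E$. A nonempty compact set $K$ carries an \emph{equilibrium measure}, that is, a Borel probability measure on $K$ of maximal energy; if $K$ is not polar, this energy is finite. We use two theorems.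
\begin{itemize}
\item \emph{Removable singularities} \cite[Theorem~3.6.1]{Ransford}: if $E\subset\mathbb{C}$ is closed and polar, and $u$ is subharmonic and bounded above on $\mathbb{C}\setminus E$, then $u$ extends to a subharmonic function on $\mathbb{C}$.
\item \emph{Frostman's theorem} \cite[Theorem~3.3.4]{Ransford}: if $\mu$ is an equilibrium measure of a compact set, then $p_\mu\ge I(\mu)$ on $\mathbb{C}$.
\end{itemize}

\begin{proof}[Proof of Theorem~\ref{thm:plane}]
Let $E=\mathbb{C}\setminus\Omega$, a closed set.

Suppose that $E$ is polar, and let $\varphi\le C$ be admissible on $\Omega$. Extend $\varphi$ to a subharmonic function on $\mathbb{C}$. The extension is still at most $C$. Indeed, $E$ contains no disk, since area measure on a closed disk has finite energy; so $\Omega$ is dense. Moreover $E$ has area zero: area measure on a compact set of positive area has a potential that is bounded on that set, because $\log|z|$ is locally integrable, and hence finite energy. The value of the extension at a point of $E$ is at most its mean over a small disk, which is at most $C$. By Corollary~\ref{cor:liouville},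 $\varphi$ is constant. Thus $\mathfrak{c}(\Omega)=\Omega$.

Suppose that $E$ is not polar. Then some nonzero measure with compact support $K\subset E$ has finite energy, so $K$ is not polar. Let $\mu$ be its equilibrium measure; then $p_\mu\ge I(\mu)>-\infty$ on $\mathbb{C}$. Given $q\in\Omega$, let $\nu=\beta\,dA$ be a probability measure whose density $\beta\ge0$ with respect to area is smooth, has compact support and satisfies $\beta(q)>0$. The potential $p_\nu$ is the convolution of $\beta$ with $\log|z|$, so it is smooth on $\mathbb{C}$ and $\Delta p_\nu=2\pi\beta$. Put $v=p_\nu-p_\mu$ on $\Omega$. Since $p_\mu$ is harmonic on $\mathbb{C}\setminus K\supset\Omega$, the function $v$ is smooth and $\Delta v=2\pi\beta\ge0$, with strict inequality at $q$. It is bounded above. Both measures have mass $1$ and compact support, so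
\[
v(z)=\int\log|1-\zeta/z|\,d\nu(\zeta)-\int\log|1-\zeta/z|\,d\mu(\zeta)\longrightarrow0\qquad(z\to\infty),
\]
and on bounded sets $v\le p_\nu-I(\mu)$ with $p_\nu$ continuous on $\mathbb{C}$. Hence $q\notin\mathfrak{c}(\Omega)$, and $\mathfrak{c}(\Omega)=\varnothing$.

Finally, let $\mathfrak{c}(\Omega)\subset\omega\subset\Omega$. If $\mathfrak{c}(\Omega)=\Omega$, then $\omega=\Omega$. If $\mathfrak{c}(\Omega)=\varnothing$, then $\mathfrak{c}(\omega)=\varnothing$ by Lemma~\ref{lem:basic}(a).
\end{proof}

\section{The separation criterion}\label{sec:criterion}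

To prove Theorem~\ref{thm:criterion} we must turn an admissible function $\varphi$ on $\omega$ into one on $\Omega$ without changing it near $p$. We know nothing about $\varphi$ near $\partial\omega$ except that it is bounded above. So we take the maximum of $\varphi$ and a large multiple of $\Psi-c$, where $c$ lies between $\Psi(p)$ and $\inf_{\Omega\setminus\omega}\Psi$: the first function wins near $p$, the second near $\Omega\setminus\omega$. The maximum is psh but not smooth, and we replace it by a smooth version.

\begin{lemma}\label{lem:max}
There is a smooth function $m\colon\mathbb{R}^2\to\mathbb{R}$ such that $m(t_1,t_2)=\max(t_1,t_2)$ when $|t_1-t_2|\ge1$, $m\le\max(t_1,t_2)+\frac12$ everywhere, and $m(f,g)$ is psh whenever $f$ and $g$ are smooth psh functions.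
\end{lemma}

\begin{proof}
Let $\chi\ge0$ be smooth and even, with support in $[-1,1]$ and integral $1$, and let $\lambda(t)=\int|t-\tau|\chi(\tau)\,d\tau$. Then $\lambda$ is smooth, even and convex, and $\lambda(t)=\int(t-\tau)\chi(\tau)\,d\tau=t$ for $t\ge1$; so $\lambda(t)=|t|$ for $|t|\ge1$. Convexity gives $|\lambda'|\le1$, as $\lambda'$ is nondecreasing and equals $\pm1$ outside $[-1,1]$, and $\lambda\le1$ on $[-1,1]$, as $\lambda(\pm1)=1$. Put $m(t_1,t_2)=\frac12(t_1+t_2+\lambda(t_1-t_2))$. Then $m-\max(t_1,t_2)=\frac12(\lambda(t)-|t|)$ with $t=t_1-t_2$, which proves the first two claims. By \eqref{eq:chain}, with the derivatives of $\lambda$ evaluated at $f-g$,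
\[
L_{m(f,g)}(\xi)=\tfrac12(1+\lambda')L_f(\xi)+\tfrac12(1-\lambda')L_g(\xi)+\tfrac12\lambda''\,|\partial(f-g)(\xi)|^2\ge0 .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
If $\omega=\Omega$ there is nothing to prove. Otherwise $b=\inf_{\Omega\setminus\omega}\Psi$ is a real number with $b>\Psi(p)$. By Lemma~\ref{lem:basic}(a) it suffices to show that $p\notin\mathfrak{c}(\omega)$ implies $p\notin\mathfrak{c}(\Omega)$.

Let $\varphi\le C$ be admissible on $\omega$ and strictly psh at $p$. By \eqref{eq:chain}, $e^{\varphi-C-1}$ has the same properties, and it takes values in $(0,1)$. So we may assume $0<\varphi<1$. Choose $c$ with $\Psi(p)<c<b$, put $b'=\frac12(b+c)$, and choose $A>0$ with $A(b'-c)\ge2$ and $A(c-\Psi(p))\ge2$. Let $\Psi'=A(\Psi-c)$ and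
\[
\Phi=m(\varphi,\Psi')\ \text{ on }\omega,\qquad \Phi=\Psi'\ \text{ on }\Omega\setminus\omega .
\]
The set $U=\{\Psi>b'\}$ is open and contains $\Omega\setminus\omega$, because $b'<b$. On $U\cap\omega$ we have $\Psi'>2>\varphi+1$, so $m(\varphi,\Psi')=\Psi'$. Hence $\Phi=\Psi'$ on $U$, and $\Phi$ is smooth and psh on each of the open sets $\omega$ and $U$, which cover $\Omega$. It is bounded above by $\max(1,\sup_\Omega\Psi')+\frac12$. Since $\Psi'(p)\le-2$, we have $\Psi'<-1<\varphi-1$ near $p$, so $\Phi=\varphi$ there. Thus $\Phi$ is admissible on $\Omega$ and strictly psh at $p$.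

For the last assertion, the equivalence at every $p\in\mathfrak{c}(\Omega)$ gives $\mathfrak{c}(\Omega)\subset\mathfrak{c}(\omega)$, and Lemma~\ref{lem:basic}(a) gives the reverse inclusion.
\end{proof}

\begin{example}
If $\Psi$ is admissible on $\Omega$ and the sublevel set $\omega=\{\Psi<c\}$ is a domain, then the hypothesis holds at every $p\in\omega$, so $\mathfrak{c}(\omega)=\mathfrak{c}(\Omega)\cap\omega$.
\end{example}

\begin{remark}
The separation hypothesis cannot be dropped, even for pseudoconvex $\Omega$ and bounded pseudoconvex $\omega$. By Theorem~\ref{thm:criterion}, for the domains of Theorem~\ref{thm:counter} every admissible $\Psi$ on $\Omega$ satisfies $\inf_{\Omega\setminus\omega}\Psi\le\Psi(p)$ for all $p\in\mathfrak{c}(\Omega)$. For $n=2$ this can be seen directly. The points $(\rho,\varepsilon_k)$ with $e^k>\rho$ lie in $\Omega\setminus\omega$. Fix $r_1<\rho$; the bound \eqref{eq:Mk} for $\Psi$ remains valid with $r_2=\rho$, and its right side tends to the constant value of $\Psi$ on $F$. Hence $\limsup_k\Psi(\rho,\varepsilon_k)\le\Psi(p)$. The large disks that put $F$ into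 the core also prevent admissible functions from separating $F$ from $\Omega\setminus\omega$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{HST}
Tobias Harz, Nikolay Shcherbina and Giuseppe Tomassini,
\emph{On defining functions for unbounded pseudoconvex domains},
arXiv:1405.2250 (2014).

\bibitem{Ransford}
T. Ransford,
\emph{Potential Theory in the Complex Plane}.

\end{thebibliography}
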